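\title{The free colimit completion of a large category is never a topos}

\begin{abstract}
The free completion $\mathcal{P}\mathcal{K}$ of a locally small category $\mathcal{K}$ under small colimits consists of the presheaves that are small colimits of hom-functors. For small $\mathcal{K}$ it is a presheaf topos. We show that there are no other cases: if $\mathcal{P}\mathcal{K}$ has finite limits and a classifier for regular monomorphisms, in particular if it is an elementary topos, then $\mathcal{K}$ is essentially small. A classifier imposes two size conditions on the sieves of $\mathcal{K}$. Each of them holds in some large category, but together they force $\mathcal{K}$ to be essentially small. The same argument shows that a locally small elementary topos with small coproducts and enough projectives is a Grothendieck topos.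
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Let $\mathcal{K}$ be a locally small category, and write $yA=\mathcal{K}(-,A)$ for the hom-functor of an object $A$. A presheaf $F\colon\mathcal{K}^{\mathrm{op}}\to\mathbf{Set}$ is a \emph{small functor} if it is the colimit, computed pointwise, of a small diagram of hom-functors. The small functors form a full subcategory $\mathcal{P}\mathcal{K}$ of $[\mathcal{K}^{\mathrm{op}},\mathbf{Set}]$, the free completion of $\mathcal{K}$ under small colimits.

In a category with finite limits, a \emph{classifier} for a class $\mathcal{M}$ of monomorphisms is a morphism $t\colon 1\to\Omega$ from the terminal object such that every $m\colon S\to X$ in $\mathcal{M}$ is the pullback of $t$ along exactly one map $\chi\colon X\to\Omega$, the \emph{characteristic map} of $m$. A \emph{subobject classifier} is a classifier for all monomorphisms. An \emph{elementary topos} is a category with finite limits that is cartesian closed and has a subobject classifier. A \emph{Grothendieck topos} is a category equivalent to the category of sheaves on a small site.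

If $\mathcal{K}$ is small, every presheaf is a small functor, and $\mathcal{P}\mathcal{K}=[\mathcal{K}^{\mathrm{op}},\mathbf{Set}]$ is a topos. Call $\mathcal{K}$ \emph{essentially small} if it is equivalent to a small category, and \emph{large} otherwise. The following question is posed in \cite{AR}.
\begin{quote}
Is there a large, locally small category $\mathcal{K}$ for which $\mathcal{P}\mathcal{K}$ is an elementary topos?
\end{quote}
It is known that there is no such $\mathcal{K}$ with copowers and finite intersections. We show that there is none at all.

To see what is at stake, consider what a subobject classifier of $\mathcal{P}\mathcal{K}$ has to be. A \emph{sieve} on an object $B$ is a subfunctor of $yB$, that is, a class $S$ of maps with codomain $B$ such that $g\in S$ implies $gu\in S$ whenever $gu$ is defined. The sieve \emph{generated} by a family $f_i\colon C_i\to B$ consists of the maps that factor through some $f_i$. A sieve is \emph{set-generated} if it is generated by a set of maps, and \emph{principal} if it is generated by one map $f$; we then write it as $(f)$. For $h\colon B\to C$ and a sieve $T$ on $C$, the class $h^{-1}T=\{g : hg\in T\}$ is a sieve on $B$. If $\Omega$ is a subobject classifier of $\mathcal{P}\mathcal{K}$, the Yoneda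 lemma gives
\[
\Omega(C)\;\cong\;\mathcal{P}\mathcal{K}(yC,\Omega)\;\cong\;\{\text{subobjects of } yC \text{ in } \mathcal{P}\mathcal{K}\}.
\]
Monomorphisms of $\mathcal{P}\mathcal{K}$ are pointwise injective, because evaluation at $A$ is the functor $\mathcal{P}\mathcal{K}(yA,-)$. So $\Omega(C)$ consists of the sieves on $C$ that are small functors, and $\Omega$ acts on maps by $T\mapsto h^{-1}T$. For small $\mathcal{K}$ this is the familiar presheaf of all sieves. For large $\mathcal{K}$ it must pass two size tests. Each $\Omega(C)$ must be a set, so a single object cannot carry too many sieves. And $\Omega$ must be a small functor, so all these sieves, on all objects, must be pulled back from a fixed set of objects.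

In the simplest large category, a discrete one, trouble comes earlier: a small functor is empty outside a set of objects, while a terminal object would receive a map from every $yA$ and so be nonempty everywhere. Other examples are more encouraging. The category $\mathbf{Set}$ passes the first test in the form (6a) below (Section~\ref{sec:set}). The category $\mathbf{Ord}^{\mathrm{op}}$ of ordinals in reverse order passes the second in the form (6b), and its completion even has all small limits and is cartesian closed (Section~\ref{sec:ord}). Since each obstruction can be avoided, one might expect that a category built for the purpose avoids both. It cannot.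

We say that $C$ \emph{has only a set of principal sieves} if there is a set of maps $k$ with codomain $C$ such that every principal sieve on $C$ is $(k)$ for one of them. For a map of presheaves $\chi\colon yB\to P$ and a subfunctor $V\subseteq P$, let $\chi^{-1}(V)$ be the sieve of all $g\colon D\to B$ with $\chi_D(g)\in V(D)$. A monomorphism is \emph{regular} if it is the equalizer of some pair of maps.

\begin{theorem}\label{thm:main}
For a locally small category $\mathcal{K}$ the following are equivalent.
\begin{itemize}
\item[(1)] $\mathcal{K}$ is essentially small.
\item[(2)] $\mathcal{P}\mathcal{K}$ is a Grothendieck topos.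
\item[(3)] $\mathcal{P}\mathcal{K}$ is an elementary topos.
\item[(4)] $\mathcal{P}\mathcal{K}$ has finite limits and a classifier for regular monomorphisms.
\item[(5)] There are $P\in\mathcal{P}\mathcal{K}$ and a subfunctor $V\subseteq P$ such that every set-generated sieve on every $B\in\mathcal{K}$ is $\chi^{-1}(V)$ for some $\chi\colon yB\to P$.
\item[(6)] Both of the following hold.
\begin{itemize}
\item[(a)] Each object $C$ has only a set of principal sieves.
\item[(b)] There is a set $\mathcal{L}$ of objects such that every set-generated sieve on every $B\in\mathcal{K}$ has the form $h^{-1}T$ for some $C\in\mathcal{L}$, some $h\colon B\to C$ and some sieve $T$ on $C$.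
\end{itemize}
\end{itemize}
\end{theorem}

The implication (3)$\Rightarrow$(1) answers the question in the negative. By (4)$\Rightarrow$(1), finite limits and a subobject classifier already suffice; cartesian closedness plays no part. Condition (4) also holds when $\mathcal{P}\mathcal{K}$ is a quasitopos, which has finite limits and a classifier for strong monomorphisms. (A monomorphism $m$ is \emph{strong} if $mu=ve$ with $e$ an epimorphism implies that $v$ factors through $m$. The equalizer $m$ of $a,b$ is strong, since $ave=amu=bmu=bve$ gives $av=bv$.)

The heart of the proof is (6)$\Rightarrow$(1), a statement about $\mathcal{K}$ alone, which we first carry out in $\mathbf{Set}$. Sections~\ref{sec:prelim}--\ref{sec:small} prove Theorem~\ref{thm:main}. Section~\ref{sec:proj} repeats the argument in a topos, with projective objects in place of hom-functors.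

\section{The argument in the category of sets}\label{sec:set}

Let $\mathcal{K}=\mathbf{Set}$. By the axiom of choice, $f\colon D\to A$ factors through $g\colon E\to A$ if and only if $\operatorname{im}f\subseteq\operatorname{im}g$. Hence principal sieves on $A$ correspond to subsets of $A$, each being generated by the inclusion of a subset, and (6a) holds. We show by hand that (6b) fails.

Try first $\mathcal{L}=\{C\}$ with $C=\{*\}$, and let $B=\{0,1\}$. A sieve is a union of principal sieves, so $C$ carries three sieves: the empty one, the one consisting of the map $\emptyset\to C$, and the sieve of all maps. Their pullbacks along the unique map $h\colon B\to C$ are the three sieves on $B$ with the same descriptions. The sieve $S$ of maps whose image has at most one element, generated by the two maps $\{*\}\to B$, is not among them. The reason is that $S$ contains a section $s$ of $h$. A sieve $T$ with $S=h^{-1}T$ would contain $hs=1_C$, so $T$ and $h^{-1}T$ would contain everything.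

Now let $\mathcal{L}$ be any set of sets, let $\kappa$ be a cardinal with $|C|\le\kappa$ for all $C\in\mathcal{L}$, and let $|B|>\kappa$. Let $S$ be the sieve of maps into $B$ whose image has at most $\kappa$ elements; it is generated by the set of inclusions of such subsets of $B$. Suppose $S=h^{-1}T$ with $h\colon B\to C$ and $C\in\mathcal{L}$. The map $h$ need not have a section, but the surjection $h'\colon B\to C'$ onto $C'=\operatorname{im}h$ has one, say $s\colon C'\to B$. With $k\colon C'\to C$ the inclusion,
\[
hs=k,\qquad kh'=h .
\]
Since $|C'|\le\kappa$, we have $s\in S$, so $k=hs\in T$. Then $h=kh'\in T$, which says $1_B\in h^{-1}T=S$. This means $|B|\le\kappa$, a contradiction.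

Two features of $\mathbf{Set}$ were used, images and cardinalities, and a general category has neither. But of the image we used only that $k$ and $h$ factor through each other, that is, $(k)=(h)$, and that $k$ is drawn from a set of maps that depends on $\mathcal{L}$ alone. Condition (6a) supplies such a set in any category. Instead of bounding cardinalities we shall ask that a map factor through the domain of one of these $k$.

\section{Small functors and set-generated sieves}\label{sec:prelim}

We work with sets and classes, with the axiom of choice for sets and the collection principle: if for every $x$ in a set $X$ there is some $z$ related to $x$, then there is a set $Z$ such that every $x\in X$ is related to some $z\in Z$. Together they allow us to choose one $z$ for each $x$ in a set, even when the candidates form a proper class. An equivalence is a full, faithful and essentially surjective functor, so $\mathcal{K}$ is essentially small if and only if some set of objects meets every isomorphism class. Sieves may be proper classes. The category $\mathcal{P}\mathcal{K}$ is locally small, since a map from $\operatorname{colim}_i yA_i$ to $G$ is an element of the set $\lim_i G(A_i)$.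

We use four elementary facts.

\begin{itemize}
\item[(F1)] \emph{A limit that exists in $\mathcal{P}\mathcal{K}$ is computed pointwise.} If $L=\lim_j D_j$ in $\mathcal{P}\mathcal{K}$, then, since $yA\in\mathcal{P}\mathcal{K}$ and $\mathcal{P}\mathcal{K}$ is full,
\[
L(A)\cong\mathcal{P}\mathcal{K}(yA,L)\cong\lim_j\mathcal{P}\mathcal{K}(yA,D_j)\cong\lim_j D_j(A)
\]
naturally in $A$.
\item[(F2)] \emph{For $P\in\mathcal{P}\mathcal{K}$ there is a set of maps $q_i\colon yC_i\to P$ that is jointly surjective at every object, and every $\chi\colon yB\to P$ equals $q_i\circ yh$ for some $i$ and some $h\colon B\to C_i$.} Take the coprojections of a small colimit $P=\operatorname{colim}_i yC_i$. The element $\chi_B(1_B)\in P(B)$ is $(q_i)_B(h)$ for some $i$ and $h$, and maps out of $yB$ that agree on $1_B$ are equal.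
\item[(F3)] \emph{If every object of $\mathcal{K}$ is a retract of a member of a set $\mathcal{L}'$ of objects, then $\mathcal{K}$ is essentially small.} Let $B$ be a retract of $A$, with $i\colon B\to A$, $r\colon A\to B$ and $ri=1_B$. The idempotent $ir$ determines $B$ up to isomorphism: if also $r'i'=1_{B'}$ and $i'r'=ir$, then $(ri')(r'i)=riri=1_B$ and $(r'i)(ri')=r'i'r'i'=1_{B'}$. The idempotents on members of $\mathcal{L}'$ form a set by local smallness. Choosing one retract for each idempotent that arises in this way gives a set of objects meeting every isomorphism class.
\item[(F4)] \emph{Let $\mathcal{K}_0\subseteq\mathcal{K}$ be a small full subcategory and $F$ a presheaf on $\mathcal{K}$. Let $F'$ be the colimit of the $yA$ over the small category of elements $(A,x)$ with $A\in\mathcal{K}_0$ and $x\in F(A)$. Then $F'$ is a small functor, and the comparison map $F'\to F$ is bijective at every object of $\mathcal{K}_0$.} Restricted to $\mathcal{K}_0$, each $yA$ is the hom-functor of $\mathcal{K}_0$, so this is the density formula, which presents a presheaf on a small category as the colimit of hom-functors over its category of elements.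
\end{itemize}

A classifier in $\mathcal{P}\mathcal{K}$ sees only those sieves that are objects of $\mathcal{P}\mathcal{K}$, so we need a supply of sieves that are small functors. A set-generated sieve $S$ is a quotient of the small functor $\coprod_i yC_i$, but the identifications may be too many to be imposed by a small diagram (Example~\ref{ex:notsmall}). The way out is to present $S$ as a limit: gluing two copies of $yB$ along $S$ requires only the generators of $S$, and $S$ is recovered as the place where the copies agree.

\begin{lemma}\label{lem:sieve}
Suppose $\mathcal{P}\mathcal{K}$ has finite limits. Then every set-generated sieve $S$ on $B$ is a small functor, and the inclusion $S\hookrightarrow yB$ is a regular monomorphism in $\mathcal{P}\mathcal{K}$.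
\end{lemma}

\begin{proof}
Let $S$ be generated by the set $f_i\colon C_i\to B$ $(i\in I)$. Consider the small diagram consisting of two copies of $yB$, the objects $yC_i$, and for each $i$ the map $yf_i$ into each copy. Its pointwise colimit $Q$ lies in $\mathcal{P}\mathcal{K}$. The set $Q(A)$ is the quotient of $\mathcal{K}(A,B)\times\{0,1\}$ by the equivalence relation generated by $(f_iu,0)\sim(f_iu,1)$ for $u\colon A\to C_i$. Its classes are the pairs $\{(g,0),(g,1)\}$ with $g\in S(A)$ and the singletons $\{(g,\varepsilon)\}$ with $g\notin S(A)$. Hence the two coprojections $yB\rightrightarrows Q$ agree on $g$ exactly when $g\in S(A)$. These two maps have an equalizer $E\to yB$ in $\mathcal{P}\mathcal{K}$, and by (F1) the map $E(A)\to\mathcal{K}(A,B)$ is injective with image $S(A)$ for every $A$. So $S\cong E$ over $yB$.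
\end{proof}

\begin{example}\label{ex:notsmall}
Without finite limits even a principal sieve need not be a small functor. Let $\mathcal{K}$ have objects $B$, $C$ and $X_\alpha$ for all ordinals $\alpha$, and nonidentity maps $f\colon C\to B$, $u_\alpha,v_\alpha\colon X_\alpha\to C$ and $fu_\alpha=fv_\alpha\colon X_\alpha\to B$. Suppose $(f)$ is a small colimit of hom-functors $yA_i$. No $A_i$ is $B$, because $(f)(B)=\emptyset$. Choose $\alpha$ such that $X_\alpha$ is not among the $A_i$. Then $yA_i(X_\alpha)\cong yA_i(C)\times\{u_\alpha,v_\alpha\}$ naturally in $i$: both sides are empty unless $A_i=C$, and the only map from $C$ to some $A_j$ is $1_C$. So $(f)(X_\alpha)\cong(f)(C)\times\{u_\alpha,v_\alpha\}$ has two elements, whereas it consists of $fu_\alpha$ alone.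
\end{example}

\section{From a classifier to two size conditions}\label{sec:reduce}

We prove the implications (1)$\Rightarrow$(2)$\Rightarrow\dots\Rightarrow$(6) of Theorem~\ref{thm:main}. Each step discards structure, until only a statement about sieves in $\mathcal{K}$ is left.

\begin{proof}[Proof of \textup{(1)}$\Rightarrow$\textup{(2)}$\Rightarrow$\textup{(3)}$\Rightarrow$\textup{(4)}]
Let $\mathcal{K}_0$ be a small full subcategory that meets every isomorphism class. For a presheaf $F$ on $\mathcal{K}$, the map $F'\to F$ of (F4) is bijective at objects of $\mathcal{K}_0$, hence at all objects. So $\mathcal{P}\mathcal{K}=[\mathcal{K}^{\mathrm{op}},\mathbf{Set}]$, and restriction along the equivalence $\mathcal{K}_0\hookrightarrow\mathcal{K}$ gives $\mathcal{P}\mathcal{K}\simeq[\mathcal{K}_0^{\mathrm{op}},\mathbf{Set}]$. This is the category of sheaves for the topology on $\mathcal{K}_0$ in which only the maximal sieves cover, so (2) holds. It is a textbook fact that every Grothendieck topos is an elementary topos. Finally, a subobject classifier classifies all monomorphisms, the regular ones among them.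
\end{proof}

\begin{proof}[Proof of \textup{(4)}$\Rightarrow$\textup{(5)}]
Let $t\colon1\to\Omega$ be the classifier. Put $P=\Omega$, and let $V\subseteq\Omega$ be the pointwise image of $t$. By Lemma~\ref{lem:sieve}, a set-generated sieve $S\hookrightarrow yB$ is a regular monomorphism of $\mathcal{P}\mathcal{K}$, so it is the pullback of $t$ along some $\chi\colon yB\to\Omega$. By (F1) each $1(D)$ is a one-point set and the pullback is computed pointwise. So $S(D)$ is the set of $g\colon D\to B$ with $\chi_D(g)\in V(D)$, that is, $S=\chi^{-1}(V)$.
\end{proof}

Condition (5) keeps the existence of characteristic maps and forgets their uniqueness. The membership $P\in\mathcal{P}\mathcal{K}$ contains two pieces of size information: $P$ takes values in sets, and $P$ is generated by a set of elements. They give (6a) and (6b) respectively.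

\begin{proof}[Proof of \textup{(5)}$\Rightarrow$\textup{(6)}]
(a) The maps $\chi\colon yC\to P$ correspond to the elements of the set $P(C)$. For each $\chi$ such that $\chi^{-1}(V)$ is principal, choose a generator $k_\chi$ of this sieve. Every principal sieve on $C$ is set-generated, hence of the form $\chi^{-1}(V)=(k_\chi)$.

(b) Take $q_i\colon yC_i\to P$ as in (F2) and let $\mathcal{L}$ be the set of the $C_i$. Let $S=\chi^{-1}(V)$ be a set-generated sieve on $B$, and write $\chi=q_i\circ yh$ with $h\colon B\to C_i$. Put $T=q_i^{-1}(V)$. For $g\colon D\to B$ we have $\chi_D(g)=(q_i)_D(hg)$, so $g\in S$ if and only if $hg\in T$. Thus $S=h^{-1}T$.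
\end{proof}

\section{The two size conditions force smallness}\label{sec:small}

By (F3) it is enough to find a set $\mathcal{L}'$ of objects such that every identity $1_B$ factors through a member of $\mathcal{L}'$. We want to apply (6b) to a sieve $S$ on $B$ and conclude that $1_B\in S$. The difficulty is the order of choices: the map $h\colon B\to C$ is produced only after $S$ is given, yet $S$ must contain the map $s$ that compares $h$ with the chosen generator of $(h)$. So $S$ has to contain such an $s$ for every conceivable $h$, and still be set-generated. This is possible because the domains of all the chosen generators form a set that depends neither on $B$ nor on $h$.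

\begin{proof}[Proof of \textup{(6)}$\Rightarrow$\textup{(1)}]
Let $\mathcal{L}$ be as in (6b). By (6a), applied to each member of the set $\mathcal{L}$, we may choose a set $\mathcal{R}$ of maps with codomain in $\mathcal{L}$ such that every principal sieve on every $C\in\mathcal{L}$ equals $(k)$ for some $k\in\mathcal{R}$ with codomain $C$. Let $\mathcal{L}'$ be the set of domains of members of $\mathcal{R}$.

Let $B$ be any object, and let $S$ be the sieve of all maps $g\colon D\to B$ that factor through some object of $\mathcal{L}'$. It is generated by $\bigcup_{A\in\mathcal{L}'}\mathcal{K}(A,B)$, which is a set by local smallness. By (6b), $S=h^{-1}T$ for some $h\colon B\to C$ with $C\in\mathcal{L}$ and some sieve $T$ on $C$. By the choice of $\mathcal{R}$ there is $k\colon C'\to C$ in $\mathcal{R}$ with $(k)=(h)$. Since $k\in(h)$ and $h\in(k)$, there are $s\colon C'\to B$ and $h'\colon B\to C'$ with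
\[
hs=k,\qquad kh'=h .
\]
As $C'\in\mathcal{L}'$, the map $s$ lies in $S=h^{-1}T$, so $k=hs\in T$. As $T$ is a sieve, $h=kh'\in T$. This says $1_B\in h^{-1}T=S$, so $1_B$ factors through an object of $\mathcal{L}'$, and $B$ is a retract of that object. By (F3), $\mathcal{K}$ is essentially small.
\end{proof}

This completes the proof of Theorem~\ref{thm:main}. The last step uses (6a) only for objects of $\mathcal{L}$, and (6b) for a single sieve on each $B$. The object of which $B$ is a retract need not be $C'$: the equations give $hsh'=h$, not $sh'=1_B$.

\section{Ordinals: completeness and cartesian closedness do not suffice}\label{sec:ord}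

Section~\ref{sec:set} showed that (6a) alone does not force smallness. We now show the same for (6b). The example also shows that completeness together with cartesian closedness cannot replace the classifier.

Let $\mathcal{K}=\mathbf{Ord}^{\mathrm{op}}$, the large category whose objects are the ordinals, with one arrow $\beta\to\alpha$ if $\beta\ge\alpha$ and none otherwise. A presheaf on $\mathcal{K}$ is a functor $X\colon\mathbf{Ord}\to\mathbf{Set}$, with transition maps $X_{\alpha\beta}\colon X(\alpha)\to X(\beta)$ for $\alpha\le\beta$. The set $y\gamma(\beta)$ is a point for $\beta\ge\gamma$ and is empty otherwise. We say that $X$ is \emph{constant from $\alpha$ on} if $X_{\alpha\beta}$ is bijective for all $\beta\ge\alpha$, and \emph{eventually constant} if this holds for some $\alpha$. Then $X_{\beta\beta'}=X_{\alpha\beta'}X_{\alpha\beta}^{-1}$ is bijective for $\alpha\le\beta\le\beta'$, so $X$ is also constant from every later ordinal on.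

\begin{proposition}\label{prop:ord}
Let $\mathcal{K}=\mathbf{Ord}^{\mathrm{op}}$.
\begin{itemize}
\item[(i)] Condition \textup{(6b)} holds with $\mathcal{L}=\{0\}$, and \textup{(6a)} fails.
\item[(ii)] The small functors are exactly the eventually constant functors $\mathbf{Ord}\to\mathbf{Set}$.
\item[(iii)] $\mathcal{P}\mathcal{K}$ has all small limits and is cartesian closed.
\end{itemize}
\end{proposition}

\begin{proof}
(i) Identify an arrow $\beta\to\alpha$ with its domain. A set-generated sieve on $\alpha$ is empty or equal to $\{\beta:\beta\ge\gamma\}$, where $\gamma\ge\alpha$ is the least generator. In either case the same class is a sieve on $0$, and its pullback along $\alpha\to0$ is its intersection with $\{\beta:\beta\ge\alpha\}$, which is the given sieve. The principal sieves $\{\beta:\beta\ge\gamma\}$ on $0$ are distinct for distinct $\gamma$, so no set of maps generates them all.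

(ii) Let $X$ be the colimit of a small diagram of hom-functors $y\gamma_i$, and let $\alpha=\sup_i\gamma_i$. Each $y\gamma_i$ is constant from $\alpha$ on, and a colimit of bijections is a bijection, so $X$ is constant from $\alpha$ on. Conversely, let $X$ be constant from $\alpha$ on, and apply (F4) to the full subcategory of ordinals $\gamma\le\alpha$. The comparison map $c\colon X'\to X$ is bijective at stages $\le\alpha$. By the first part $X'$ is constant from $\alpha$ on, so for $\beta\ge\alpha$ the map $c_\beta=X_{\alpha\beta}\,c_\alpha\,(X'_{\alpha\beta})^{-1}$ is bijective as well. Hence $X\cong X'$ is small.

(iii) The objects of a small diagram in $\mathcal{P}\mathcal{K}$ are all constant from a common $\alpha$ on. Their pointwise limit is then constant from $\alpha$ on, so it lies in $\mathcal{P}\mathcal{K}$ and is the limit there.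

Let $Y,Z$ be constant from $\gamma$ on. The Yoneda lemma dictates the definition $Z^Y(\alpha)=\mathcal{P}\mathcal{K}(y\alpha\times Y,Z)$, which is a set because $\mathcal{P}\mathcal{K}$ is locally small and has products. Since $y\alpha\times Y$ agrees with $Y$ at stages $\ge\alpha$ and is empty below, an element of $Z^Y(\alpha)$ is a family $\theta_\beta\colon Y(\beta)\to Z(\beta)$, $\beta\ge\alpha$, that commutes with the transition maps. The transition maps of $Z^Y$ forget the early stages. For $\alpha\ge\gamma$ such a family is determined by $\theta_\alpha$ through $\theta_\beta=Z_{\alpha\beta}\theta_\alpha Y_{\alpha\beta}^{-1}$, and any function $\theta_\alpha$ defines a family by this formula. So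
\[
Z^Y(\alpha)\to\mathbf{Set}(Y(\gamma),Z(\gamma)),\qquad\theta\mapsto Z_{\gamma\alpha}^{-1}\,\theta_\alpha\,Y_{\gamma\alpha},
\]
is a bijection. These bijections commute with the transition maps, because $Z_{\gamma\beta}^{-1}\theta_\beta Y_{\gamma\beta}=Z_{\gamma\alpha}^{-1}\theta_\alpha Y_{\gamma\alpha}$ for $\beta\ge\alpha\ge\gamma$. Hence $Z^Y$ is constant from $\gamma$ on and lies in $\mathcal{P}\mathcal{K}$.

Define $\mathrm{ev}\colon Z^Y\times Y\to Z$ by $\mathrm{ev}_\alpha(\theta,x)=\theta_\alpha(x)$. The map
\[
\mathcal{P}\mathcal{K}(X,Z^Y)\to\mathcal{P}\mathcal{K}(X\times Y,Z),\qquad\varphi\mapsto\mathrm{ev}\circ(\varphi\times1_Y),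
\]
is natural in $X$ and bijective for $X=y\alpha$ by the definition of $Z^Y$. Both sides turn pointwise colimits in $X$ into limits, since $-\times Y(\beta)$ preserves colimits of sets. So the map is bijective for every small functor $X$, and $Z^Y$ is the exponential.
\end{proof}

That $\mathcal{P}(\mathbf{Ord}^{\mathrm{op}})$ has no subobject classifier can be seen directly: the terminal object $y0$ has the proper class of distinct subobjects $y\gamma$.

\section{Toposes with enough projectives}\label{sec:proj}

In Sections~\ref{sec:reduce} and~\ref{sec:small} the hom-functors served one purpose: maps out of them lift along surjections. The map $h$ is a lift of $\chi\colon yB\to\Omega$ along $\coprod_iyC_i\to\Omega$, and $s$ is a lift of $k$ along $h$. This suggests a version of the argument in which hom-functors are replaced by projective objects.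

An object $B$ of a category $\mathcal{E}$ is \emph{projective} if $\mathcal{E}(B,-)$ preserves epimorphisms, that is, every map from $B$ to the codomain of an epimorphism $e$ factors through $e$. An object $X$ is a \emph{quotient} of $B$ if there is an epimorphism $B\to X$, and $\mathcal{E}$ has \emph{enough projectives} if every object is a quotient of a projective. A set $\mathcal{G}$ of objects \emph{generates} $\mathcal{E}$ if, for every $X$, the maps from members of $\mathcal{G}$ to $X$ are jointly epimorphic. When $\mathcal{E}$ is locally small with small coproducts, this holds if and only if every object is a quotient of a small coproduct of members of $\mathcal{G}$. A coproduct $\coprod_jX_j$ is \emph{disjoint} if its coprojections are monomorphisms and the pullback of two different coprojections is the initial object $0$. It is \emph{stable} if, for all maps $\coprod_jX_j\to X$ and $f\colon X'\to X$, the canonical map $\coprod_jf^*X_j\to f^*\coprod_jX_j$ is an isomorphism.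

We use the following textbook properties of an elementary topos $\mathcal{E}$.
\begin{itemize}
\item[(T1)] Every map factors as an epimorphism followed by a monomorphism, its \emph{image}.
\item[(T2)] For $f\colon X'\to X$ the pullback functor $f^*\colon\mathcal{E}/X\to\mathcal{E}/X'$ has a right adjoint.
\item[(T3)] Every equivalence relation has a coequalizer and is its kernel pair. Every epimorphism is the coequalizer of its kernel pair, and pullbacks of epimorphisms are epimorphisms.
\item[(T4)] Binary coproducts are disjoint, and every map into $0$ is an isomorphism.
\end{itemize}

\begin{theorem}[Giraud; see {\cite[Appendix, Theorem~1]{MM}}]\label{thm:giraud}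
Let $\mathcal{E}$ be a locally small category with finite limits that has disjoint and stable small coproducts, has the properties in \textup{(T3)}, and is generated by a set of objects. Then $\mathcal{E}$ is a Grothendieck topos. More precisely, if $\mathcal{L}$ is the full subcategory on a generating set, then $\mathcal{E}\simeq\mathrm{Sh}(\mathcal{L},J)$, where a sieve in $\mathcal{L}$ is $J$-covering if and only if it is jointly epimorphic in $\mathcal{E}$.
\end{theorem}

For an elementary topos with small coproducts, the only condition in doubt is the generating set, and this is what projectives provide.

\begin{theorem}\label{thm:proj}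
Let $\mathcal{E}$ be a locally small elementary topos with small coproducts. If $\mathcal{E}$ has enough projectives, then $\mathcal{E}$ is a Grothendieck topos.
\end{theorem}

In the proof, a projective cover $C$ of $\Omega$ takes the place of $\mathcal{L}$, the subobjects of $C$ take the place of principal sieves, and projective covers of these subobjects take the place of $\mathcal{L}'$.

\begin{proof}
Write $\mathrm{true}_X$ for the composite $X\to1\xrightarrow{t}\Omega$; then $\mathrm{true}_Y\circ v=\mathrm{true}_X$ for every $v\colon X\to Y$. If $\chi\colon B\to\Omega$ is the characteristic map of $S\rightarrowtail B$, then by the universal property of the pullback a map $u\colon X\to B$ factors through $S$ if and only if $\chi u=\mathrm{true}_X$.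

\emph{The generating set.} Choose a projective $C$ and an epimorphism $p\colon C\to\Omega$. The subobjects of $C$ correspond to the elements of the set $\mathcal{E}(C,\Omega)$. For each subobject choose a representing monomorphism $m_U\colon U\rightarrowtail C$ and an epimorphism $k_U\colon C_U\to U$ with $C_U$ projective. We claim that the set $\mathcal{G}$ of all $C_U$ generates $\mathcal{E}$.

Let $B$ be projective. Let $S\rightarrowtail B$ be the image of the canonical map
\[
\pi\colon\coprod_U\ \coprod_{\mathcal{E}(C_U,B)}C_U\longrightarrow B,
\]
so that every map $C_U\to B$ factors through $S$, and let $\chi\colon B\to\Omega$ be the characteristic map of $S$. Since $B$ is projective and $p$ is an epimorphism, $\chi=ph$ for some $h\colon B\to C$. By (T1), $h=m_Ue$ for some subobject $U$ of $C$ and some epimorphism $e\colon B\to U$. Since $C_U$ is projective, there is $s\colon C_U\to B$ with $es=k_U$. The map $s$ factors through $S$, so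
\[
p\,m_U\,k_U=p\,m_U\,e\,s=\chi s=\mathrm{true}_{C_U}=\mathrm{true}_U\circ k_U .
\]
Canceling the epimorphism $k_U$ gives $pm_U=\mathrm{true}_U$, and therefore $\chi=pm_Ue=\mathrm{true}_B$. So $1_B$ factors through $S$, the monomorphism $S\rightarrowtail B$ is an isomorphism, and $\pi$ is an epimorphism. Thus every projective is a quotient of a small coproduct of members of $\mathcal{G}$. Every object is a quotient of a projective, so the same holds for every object.

\emph{The exactness conditions.} Coproducts in a slice category are formed as in $\mathcal{E}$, and $f^*$ preserves them by (T2), so small coproducts are stable. For disjointness write $\coprod_jX_j=X_i+R$ with $R=\coprod_{j\ne i}X_j$. By (T4) the coprojection of $X_i$ is a monomorphism, and its pullback with the coprojection of $R$ is $0$. For $l\ne i$ the coprojection of $X_l$ factors through $R$, so the pullback of the coprojections of $X_i$ and $X_l$ maps to $0$ and is therefore initial. Together with (T3), this verifies the hypotheses of Theorem~\ref{thm:giraud}.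
\end{proof}

Small coproducts cannot be omitted: in the elementary topos of finite sets every object is projective, but a Grothendieck topos has infinite coproducts and this category does not.

Hom-functors have a second property besides projectivity: a map from $yA$ into a coproduct lands in one summand. Adding it to the hypotheses identifies the topos as a presheaf topos.

\begin{corollary}\label{cor:presheaf}
Let $\mathcal{E}$ be a locally small elementary topos with small coproducts. Suppose there is a possibly proper class $\mathcal{A}$ of objects $A$ for which $\mathcal{E}(A,-)$ preserves epimorphisms and small coproducts, such that every object of $\mathcal{E}$ is a quotient of a small coproduct of members of $\mathcal{A}$. Then $\mathcal{E}\simeq[\mathcal{L}^{\mathrm{op}},\mathbf{Set}]$ for some small full subcategory $\mathcal{L}$ with objects in $\mathcal{A}$, and every object of $\mathcal{A}$ is a retract of an object of $\mathcal{L}$. Conversely, every presheaf topos on a small category is of this kind.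
\end{corollary}

\begin{proof}
A small coproduct of projectives is projective, since a map out of it can be lifted one summand at a time. So $\mathcal{E}$ has enough projectives, and in the proof of Theorem~\ref{thm:proj} each $C_U$ can be chosen to be a small coproduct of members of $\mathcal{A}$. Let $\mathcal{L}$ be the full subcategory on the set of summands of all the $C_U$. A coproduct of objects $C_U$ is a coproduct of objects of $\mathcal{L}$, so $\mathcal{L}$ generates $\mathcal{E}$. By Theorem~\ref{thm:giraud}, $\mathcal{E}\simeq\mathrm{Sh}(\mathcal{L},J)$ with $J$ as described there.

Let $(g_i\colon B_i\to A)_{i\in I}$ be a jointly epimorphic set-indexed family with $A\in\mathcal{A}$. We claim that some $g_i$ is a split epimorphism. The induced map $g\colon\coprod_iB_i\to A$ is an epimorphism and $A$ is projective, so there is $\sigma\colon A\to\coprod_iB_i$ with $g\sigma=1_A$. Since $\mathcal{E}(A,\coprod_iB_i)\cong\coprod_i\mathcal{E}(A,B_i)$, the map $\sigma$ is a map $\sigma'\colon A\to B_i$ followed by the $i$th coprojection, and $g_i\sigma'=1_A$.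

A $J$-covering sieve on $A\in\mathcal{L}$ is such a family, so it contains some $g_i$ with $g_i\sigma'=1_A$; here $\sigma'$ lies in the full subcategory $\mathcal{L}$, so the sieve contains $1_A$. Hence only maximal sieves cover, every presheaf is a sheaf, and $\mathcal{E}\simeq[\mathcal{L}^{\mathrm{op}},\mathbf{Set}]$. For $A\in\mathcal{A}$, the claim applied to the family of all maps from objects of $\mathcal{L}$ to $A$ shows that $A$ is a retract of an object of $\mathcal{L}$.

Conversely, a presheaf topos on a small category is locally small and has small coproducts. Let $\mathcal{A}$ consist of the hom-functors. The functor $\mathcal{E}(yA,-)$ is evaluation at $A$, which preserves all colimits and hence coproducts and epimorphisms, and every presheaf is a quotient of a small coproduct of hom-functors by (F2).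
\end{proof}

\begin{remark}
Corollary~\ref{cor:presheaf} gives a second proof of (3)$\Rightarrow$(1) in Theorem~\ref{thm:main}. Let $\mathcal{E}=\mathcal{P}\mathcal{K}$ be an elementary topos and let $\mathcal{A}$ be the class of hom-functors. A pointwise coproduct of a set of small functors is small, being the colimit of the disjoint union of their diagrams. So $\mathcal{E}$ has small coproducts, evaluation at $A$ preserves them, and by (F2) every object is a quotient of a small coproduct of hom-functors. It remains to see that an epimorphism $f\colon F\to G$ is pointwise surjective. Pull $f$ back along the map $yA\to G$ given by $x\in G(A)$. The projection $f'\colon F'\to yA$ is an epimorphism by (T3). Its pointwise image $S$ is a set-generated sieve by (F2) applied to $F'$, so $S\hookrightarrow yA$ is a regular monomorphism by Lemma~\ref{lem:sieve}. It is also an epimorphism, because $f'$ factors through it, and an equalizer that is an epimorphism is an isomorphism. So $1_A\in S$, and since the pullback is pointwise by (F1), $x$ lies in the image of $f_A$. The corollary now gives a set of objects $A$ such that every $yB$ is a retract of some $yA$. By the Yoneda lemma $B$ is a retract of $A$, and (F3) shows that $\mathcal{K}$ is essentially small.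
\end{remark}

\begin{thebibliography}{9}

\bibitem{AR}
Ji\v{r}\'i Ad\'amek and Ji\v{r}\'i Rosick\'y,
\emph{How nice are free completions of categories?},
arXiv:1806.02524 (2018).

\bibitem{MM}
Mac Lane and Moerdijk,
\emph{Sheaves in Geometry and Logic}.

\end{thebibliography}
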